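\title{Quenched complexity of local maxima with given radial derivative in spherical mixed $p$-spin models}

\begin{abstract}
We count the local maxima of a spherical mixed $p$-spin Hamiltonian $H_N$ on the unit sphere of $\mathbb{R}^N$ whose normalized radial derivative $\frac1N\partial_rH_N$ lies near a given value $x$. The expected number grows like $e^{NI(x)}$ for an explicit function $I$, and on the interval $[r_\infty,r_0]$ where $I\ge0$ the second moment matches the squared first moment on the exponential scale. Taking these two facts as given, we prove that for $x\in[r_\infty,r_0]$ the number itself has growth rate $I(x)$ in probability. The two moments give the lower bound only with probability $e^{-o(N)}$. We show that all but an exponentially small fraction of the counted maxima are uniformly non-degenerate, so that they survive a shift of the Gaussian disorder of norm $\delta\sqrt N$; the Gaussian isoperimetric inequality then raises the probability to $1-e^{-qN}$. The same estimates describe the radial derivative, the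 energy and the top Hessian eigenvalue of a typical local maximum.
\end{abstract}

\section{The problem and the results}\label{sec:intro}

\subsection{The model}

Let $\xi(x)=\sum_{p\ge2}a_px^p$ be a power series with coefficients $a_p\ge0$, not all zero, and with radius of convergence $R_\xi>1$. For $N\ge2$, the spherical mixed $p$-spin Hamiltonian with mixture $\xi$ is the centered Gaussian field $H_N$ with
\begin{equation}\label{eq:cov}
\mathrm{Cov}\big[H_N(\sigma),H_N(\tau)\big]=N\,\xi(\langle\sigma,\tau\rangle).
\end{equation}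
It is defined on a ball of radius larger than $1$ in $\mathbb{R}^N$ and is almost surely smooth there. We write $S$ for the unit sphere of $\mathbb{R}^N$ and $n=N-1$ for its dimension. The symbols $\xi'$ and $\xi''$ without an argument denote the positive numbers $\xi'(1)$ and $\xi''(1)$, and
\[
v=\xi'+\xi''=\sum_pp^2a_p,\qquad \rho=\frac{\xi'}{v},\qquad u=\frac{\xi''}{\xi'} .
\]

For a function $f$ that is $C^2$ near $S$ and for $\sigma\in S$, let $P_\sigma$ be the orthogonal projection onto the tangent space $T_\sigma S=\sigma^\perp$, and put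
\[
\partial_rf=\langle\sigma,\nabla f\rangle,\qquad \nabla_Sf=P_\sigma\nabla f,\qquad \mathrm{Hess}_Sf=P_\sigma\nabla^2f\,P_\sigma-\partial_rf\cdot\mathrm{Id}\quad\text{on }T_\sigma S .
\]
A unit-speed great circle $\gamma$ satisfies $\gamma''=-\gamma$, so
\begin{equation}\label{eq:second}
(f\circ\gamma)''=\nabla^2f(\gamma',\gamma')+\langle\nabla f,\gamma''\rangle=\mathrm{Hess}_Sf(\gamma',\gamma').
\end{equation}
A critical point of $f$ on $S$ is a zero of $\nabla_Sf$; it is \emph{non-degenerate} if $\mathrm{Hess}_Sf$ is invertible there. For $D\subset\mathbb{R}$ let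
\[
\mathcal N(D)=\#\big\{\text{local maxima }\sigma\text{ of }H_N|_S\text{ with }\tfrac1N\partial_rH_N(\sigma)\in D\big\}.
\]

The radial derivative is the natural parameter for this count. At a critical point $\nabla H_N=\partial_rH_N\cdot\sigma$, so $\partial_rH_N$ is the Lagrange multiplier of the constraint $|\sigma|=1$. It also controls the curvature: at a fixed point of $S$ the matrix $\frac1N\mathrm{Hess}_SH_N$ equals $X-\frac1N\partial_rH_N\cdot\mathrm{Id}$, where $X$ is a Gaussian symmetric matrix, independent of $\nabla H_N$, whose spectrum fills the interval $[-2\sqrt{\xi''},2\sqrt{\xi''}]$ as $N\to\infty$ (Lemmas~\ref{lem:local} and~\ref{lem:edge}). One therefore expects a critical point with $\frac1N\partial_rH_N=r$ to be a local maximum when $r>2\sqrt{\xi''}$, with normalized Hessian at most about $-(r-2\sqrt{\xi''})\,\mathrm{Id}$, and not to be one when $r<2\sqrt{\xi''}$. For a pure model $\xi(x)=a_px^p$ the field is homogeneous, $\partial_rH_N=pH_N$ and $\rho=1/p$, so fixing the radial derivative is the same as fixing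 the energy.

\subsection{The expected count}

Define
\begin{equation}\label{eq:I}
I(x)=\frac12\ln\frac{\xi''}{\xi'}-\frac{x^2}{4\xi''}\,\frac{\xi''-\xi'}{\xi''+\xi'}+\Omega\Big(\frac{x}{\sqrt{2\xi''}}\Big),
\end{equation}
where $\Omega(y)=-\infty$ for $y<\sqrt2$ and
\[
\Omega(y)=-\frac12y\sqrt{y^2-2}+\ln\frac{y+\sqrt{y^2-2}}{\sqrt2}\qquad(y\ge\sqrt2),
\]
and let
\[
r_\infty=\inf\{x:I(x)\ge0\}=2\sqrt{\xi''},\qquad r_0=\sup\{x:I(x)\ge0\}.
\]
The following facts are known, and we take them as given.
\begin{itemize}
\item[(F1)] $I=-\infty$ below $r_\infty$, $I$ is strictly decreasing on $[r_\infty,\infty)$, and $I(r_0)=0$.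
\item[(F2)] For suitable sets $D$, such as intervals, $\frac1N\ln\mathbb{E}\,\mathcal N(D)\to\sup_DI$.
\item[(F3)] For all $x\in[r_\infty,r_0]$, with $D_\varepsilon=[x-\varepsilon,x+\varepsilon]$,
\[
\lim_{\varepsilon\searrow0}\lim_{N\to\infty}\Big(\frac1N\ln\mathbb{E}\big[\mathcal N(D_\varepsilon)^2\big]-\frac2N\ln\mathbb{E}\,\mathcal N(D_\varepsilon)\Big)=0 .
\]
\item[(F4)] $\lim_{\varepsilon\searrow0}\lim_{N\to\infty}\mathbb{P}\big(\mathcal N((-\infty,r_\infty-\varepsilon]\cup[r_0+\varepsilon,\infty))=0\big)=1$.
\end{itemize}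
We apply (F2) only to compact intervals $D=[r_1,r_2]$ with $r_1<r_2$ and $r_2\ne r_\infty$.

Fact (F1) can be read off from \eqref{eq:I}. With $z=\sqrt{y^2-2}$ and $z'=y/z$,
\begin{equation}\label{eq:Omega}
\Omega(\sqrt2)=0,\qquad \Omega'(y)=-\frac z2-\frac{y^2}{2z}+\frac1z=-\sqrt{y^2-2}\quad(y>\sqrt2).
\end{equation}
Since only $p\ge2$ occurs, $\xi''=\sum p(p-1)a_p\ge\sum pa_p=\xi'$, with equality exactly when $\xi(x)=a_2x^2$. Hence $I$ is continuous and strictly decreasing on $[2\sqrt{\xi''},\infty)$ and tends to $-\infty$. At the left endpoint,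
\begin{equation}\label{eq:Iinfty}
I(2\sqrt{\xi''})=\frac12\ln u-\frac{u-1}{u+1},
\end{equation}
and the right side vanishes at $u=1$ and has derivative $\frac{(u-1)^2}{2u(u+1)^2}$ in $u$. So $I(2\sqrt{\xi''})\ge0$, and $r_\infty=r_0$ exactly when $\xi(x)=a_2x^2$.

\begin{example}[The quadratic model]\label{ex:quadratic}
Let $\xi(x)=ax^2$, so $\xi'=\xi''=2a$. Let $A$ be an $N\times N$ matrix of independent standard Gaussians and $G=(A+A^T)/\sqrt2$. Then $\langle\sigma,G\sigma\rangle=\sqrt2\langle\sigma,A\sigma\rangle$ has covariance $2\langle\sigma,\tau\rangle^2$, so we may take $H_N(\sigma)=\sqrt{aN/2}\,\langle\sigma,G\sigma\rangle$. The critical points are the unit eigenvectors of $G$. At an eigenvector with eigenvalue $\lambda_i$ we have $\partial_rH_N=\sqrt{2aN}\,\lambda_i$, and $\mathrm{Hess}_SH_N$ has eigenvalues $\sqrt{2aN}(\lambda_j-\lambda_i)$, $j\ne i$. The $\lambda_i$ are almost surely distinct, so there are exactly two local maxima, the two top eigenvectors, and both have $\frac1N\partial_rH_N=\sqrt{\xi''/N}\,\lambda_{\max}(G)$.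 Thus
\[
\mathbb{E}\,\mathcal N(D)=2\,\mathbb{P}\big(\sqrt{\xi''/N}\,\lambda_{\max}(G)\in D\big).
\]
Here $I(x)=\Omega(x/\sqrt{2\xi''})$ vanishes at $r_\infty=r_0$ and is negative elsewhere.
\end{example}

The example shows what a negative value of $I$ means: the expectation is carried by a rare event, typically $\mathcal N(D)=0$, and $\frac1N\ln\mathcal N(D)=-\infty$. On $[r_\infty,r_0]$, where $I\ge0$, no such obstruction is visible, and (F3) suggests that the count follows its expectation. This leads to the question, which comes from Belius and Schmidt \cite{BS}: \emph{is it true that for all $x\in[r_\infty,r_0]$,}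
\begin{equation}\label{eq:question}
\lim_{\varepsilon\searrow0}\lim_{N\to\infty}\frac1N\ln\mathcal N([x-\varepsilon,x+\varepsilon])=I(x)\quad\text{\emph{in probability?}}
\end{equation}

\subsection{Results}

The answer is yes, and the inner limit exists for each fixed $\varepsilon$.

\begin{theorem}\label{thm:main}
Let $x\in[r_\infty,r_0]$. For every fixed $\varepsilon>0$,
\[
\frac1N\ln\mathcal N([x-\varepsilon,x+\varepsilon])\to\sup_{[x-\varepsilon,x+\varepsilon]}I=I\big(\max(x-\varepsilon,r_\infty)\big)\quad\text{in probability.}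
\]
Consequently \eqref{eq:question} holds.
\end{theorem}

We deduce this from a more precise statement. Events $E_N$ hold \emph{with overwhelming probability} (w.o.p.) if there is $q>0$ with $\mathbb{P}(E_N)\ge1-e^{-qN}$ for all large $N$. A finite intersection of such events again holds w.o.p.

\begin{theorem}\label{thm:strong}
\begin{itemize}
\item[(a)] Let $D$ be an interval with non-empty interior, $\inf D<r_0$ and $\sup D>r_\infty$; if $r_\infty=r_0$, this means that $r_\infty$ is an interior point of $D$. Let $r_*=\max(\inf D,r_\infty)$. Then $\sup_DI=I(r_*)$, and for each $\eta>0$, w.o.p.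
\[
\Big|\frac1N\ln\mathcal N(D)-\sup_DI\Big|\le\eta .
\]
Consequently $\frac1N\ln\mathcal N(D)\to\sup_DI$ almost surely under any coupling of the fields $H_N$.
\item[(b)] If $D$ is an interval with $\inf D>r_0$ or $\sup D<r_\infty$, then w.o.p.\ $\mathcal N(D)=0$.
\item[(c)] The maximum and the minimum of $\frac1N\partial_rH_N$ over all local maxima converge in probability to $r_0$ and to $r_\infty$, respectively. Moreover, $\frac1N\ln\mathcal N(\mathbb{R})\to I(r_\infty)=\frac12\ln u-\frac{u-1}{u+1}$ in probability.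
\item[(d)] Let $r_\infty<r_0$, and let $D$ and $r_*$ be as in \textup{(a)}. For every $\eta>0$ there is $q>0$ such that w.o.p.\ all but at most $e^{-qN}\mathcal N(D)$ of the local maxima counted by $\mathcal N(D)$ satisfy
\[
\Big|\frac{\partial_rH_N}N-r_*\Big|\le\eta,\qquad
\Big|\frac{H_N}N-\rho\,\frac{\partial_rH_N}N\Big|\le\eta,
\]
\[
\Big|\frac1N\lambda_{\max}(\mathrm{Hess}_SH_N)-\Big(r_\infty-\frac{\partial_rH_N}N\Big)\Big|\le\eta .
\]
\end{itemize}
\end{theorem}

Nothing is claimed in the boundary cases $\inf D=r_0$ or $\sup D=r_\infty$. In Example~\ref{ex:quadratic} they ask on which side of $r_\infty$ the number $\sqrt{\xi''/N}\lambda_{\max}(G)$ falls, and estimates on the exponential scale do not decide that.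

\section{The method on small cases}\label{sec:method}

The upper bound in Theorem~\ref{thm:strong}(a) is Markov's inequality. The difficulty lies in the lower bound.

\subsection{Two moments are not enough}

The Paley--Zygmund inequality states that a random variable $Z\ge0$ with $0<\mathbb{E}Z^2<\infty$ satisfies
\begin{equation}\label{eq:PZ}
\mathbb{P}\big(Z\ge\tfrac12\mathbb{E}Z\big)\ge\frac{(\mathbb{E}Z)^2}{4\,\mathbb{E}Z^2}.
\end{equation}
With (F3) it gives $\mathcal N(D)\ge\frac12\mathbb{E}\,\mathcal N(D)$ with probability at least $\frac14e^{-\theta N}$, where $\theta>0$ is as small as we like if $D$ is short. Moments alone cannot do better. Let $Z_N=e^{N+\sqrt N}$ with probability $e^{-\sqrt N}$ and $Z_N=0$ otherwise. Then $\mathbb{E}Z_N=e^{N}$ and $\mathbb{E}Z_N^2=e^{2N+\sqrt N}$, so the moments match on the exponential scale, and yet $\mathbb{P}(Z_N=0)\to1$. The Gaussian structure of $H_N$ has to be used once more.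

\subsection{Amplifying a small probability}

Let $\mathbb{P}$ be the completion of the law on $\mathbb{R}^{\mathbb{N}}$ of a sequence $J$ of independent standard Gaussians, let $\mathbb{P}_*(E)=\sup\{\mathbb{P}(F):F\subset E\text{ measurable}\}$ be its inner measure, let $B$ be the closed unit ball of $\ell^2$, and let $\Phi$ be the standard normal distribution function. The Gaussian isoperimetric inequality (Borell 1975, Sudakov--Tsirel'son 1974; see \cite[Theorem 4.3.3]{Bog}) states that for measurable $\mathcal A$,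
\begin{equation}\label{eq:iso}
\mathbb{P}(\mathcal A)\ge\Phi(a)\quad\Longrightarrow\quad\mathbb{P}_*(\mathcal A+tB)\ge\Phi(a+t)\quad\text{for all }t\ge0 .
\end{equation}
Equality holds for the half-space $\mathcal A=\{J_1\le a\}$, whose enlargement is $\{J_1\le a+t\}$.

\begin{lemma}[Amplification]\label{lem:amplify}
Let $\theta>0$. If $\mathcal A$ and $\mathcal E$ are measurable, $\mathbb{P}(\mathcal A)\ge e^{-2\theta N}$ and $\mathcal E\supset\mathcal A+4\sqrt{\theta N}\,B$, then $\mathbb{P}(\mathcal E)\ge1-e^{-2\theta N}$.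
\end{lemma}

\begin{proof}
Let $s=2\sqrt{\theta N}$. The bound $\Phi(-s)\le e^{-s^2/2}=e^{-2\theta N}$ gives $\mathbb{P}(\mathcal A)\ge\Phi(-s)$. By \eqref{eq:iso} with $t=2s$, $\mathbb{P}(\mathcal E)\ge\Phi(s)=1-\Phi(-s)\ge1-e^{-2\theta N}$.
\end{proof}

In Section~\ref{sec:field} we write $H_N=H_J$ as a linear function of $J$ and show that a shift of $J$ by $h\in\ell^2$ changes $\frac1NH_J$ and $\frac1N\partial_rH_J$ on $S$ by at most $\sqrt{v/N}\,\|h\|_2$. For $\|h\|_2\le4\sqrt{\theta N}$ this is $\delta=4\sqrt{v\theta}$: the scale $\sqrt N$ of enlargement that repairs the probability is also the scale that moves the normalized field by a small constant. The simplest use concerns a single maximum, the global one. Suppose $\mathcal A=\{\max_SH_J\ge eN\}$ has probability at least $e^{-2\theta N}$. If $J=J'+h$ with $J'\in\mathcal A$ and $\|h\|_2\le4\sqrt{\theta N}$, then evaluating $H_J$ at the maximizer of $H_{J'}$ gives $\max_SH_J\ge(e-\delta)N$. By Lemma~\ref{lem:amplify},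
\[
\mathbb{P}\big(\max_SH_J\ge(e-4\sqrt{v\theta})N\big)\ge1-e^{-2\theta N}.
\]
We want the same argument for the event $\{\mathcal N(D)\ge m\}$. The count is integer valued and jumps as $J$ moves, so we need a reason why exponentially many local maxima survive the shift simultaneously.

\subsection{Which maxima survive}

Take $f(t)=\cos kt$ on the circle $\mathbb{R}/2\pi\mathbb{Z}$ and any continuous $h$ with $\sup|h|<1$. On each of the $k$ arcs between consecutive minima of $f$, the function $f+h$ is negative at the endpoints and positive at the midpoint, so its maximum over the arc is attained in the interior. Thus $f+h$ has at least $k$ local maxima. Only the size of $h$ matters, compared with the height of the barrier around each maximum; no derivative of $h$ is involved.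

A maximum with small curvature has a low barrier and can be removed. Let $f(t)=\alpha t-t^3/3$ on $\mathbb{R}$, with $\alpha>0$. It has a local maximum at $\sqrt\alpha$ with $f''=-c$, $c=2\sqrt\alpha$. Let $h$ be smooth and odd with $-2\alpha\le h'\le0$, $h'=-2\alpha$ on $[-\sqrt\alpha,\sqrt\alpha]$ and $h'=0$ outside $[-2\sqrt\alpha,2\sqrt\alpha]$. Then $|h|\le4\alpha^{3/2}=c^3/2$, and $(f+h)'<0$ everywhere. So a perturbation of size of order $c^3$ destroys a maximum of curvature $c$. Lemma~\ref{lem:stable} is the converse: if the derivatives of $f$ up to order three are bounded by $M$, a perturbation of size at most a constant times $c^3/M^2$ does not.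

\subsection{Outline of the lower bound}

Fix $x\in(r_\infty,r_0)$. By the description of the Hessian in Section~\ref{sec:intro}, critical points with radial derivative near $x$ should have curvature about $x-r_\infty$. A Kac--Rice bound (Section~\ref{sec:KR}) shows that those with curvature below $c=(x-r_\infty)/4$ contribute a fraction $e^{-\kappa N/2}$ of $\mathbb{E}\,\mathcal N(D)$, where $\kappa>0$ depends only on $c$ and $\xi$. The parameters are then chosen in the order $c,\ \theta,\ D$. The constant $\theta$ is taken so small that $\delta=4\sqrt{v\theta}$ is harmless for maxima of curvature $c$ and that removing the ill-conditioned points, at a cost $e^{-\kappa N/2}$ in probability, does not exhaust the probability $e^{-\theta N}$ given by \eqref{eq:PZ}. Only then is $D$ chosen so short that (F3) holds with error $\theta$. The argument closes because $c$ and $\kappa$ do not shrink with $D$. At $x=r_\infty$ there is no such $c$, and the endpoints of $[r_\infty,r_0]$ are reached from the inside by continuity of $I$.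

\section{The field as a function of Gaussian disorder}\label{sec:field}

We use three standard facts. In the first two, the processes are centered, Gaussian and continuous on a compact metric space $T$.
\begin{itemize}
\item \emph{Sudakov--Fernique.} If $\mathbb{E}(W_s-W_t)^2\le\mathbb{E}(W'_s-W'_t)^2$ for all $s,t\in T$, then $\mathbb{E}\sup_TW\le\mathbb{E}\sup_TW'$.
\item \emph{Borell--TIS.} If $\mathrm{Var}\,W_t\le V$ on $T$, then $\mathbb{P}(\sup_TW\ge\mathbb{E}\sup_TW+s)\le e^{-s^2/(2V)}$ for $s\ge0$.
\item \emph{Gaussian concentration.} If $F$ is $L$-Lipschitz on $\mathbb{R}^m$ and $g$ is a standard Gaussian vector, then $\mathbb{E}e^{t(F(g)-\mathbb{E}F(g))}\le e^{t^2L^2/2}$ for $t\in\mathbb{R}$, and hence $\mathbb{P}(\pm(F(g)-\mathbb{E}F(g))\ge s)\le e^{-s^2/(2L^2)}$ for $s\ge0$.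
\end{itemize}

\subsection{Representation and norm bounds}

Arrange the coordinates of $J\in\mathbb{R}^{\mathbb{N}}$ as a sequence of tensors $J=(J_p)_{p\ge2}$, $J_p\in(\mathbb{R}^N)^{\otimes p}$. Fix $b$ with $1<b<\sqrt{R_\xi}$, so that $\sum_p\sqrt{a_p}\,p^kb^p<\infty$ for every $k$. Put
\[
H_J(\sigma)=\sqrt N\sum_{p\ge2}\sqrt{a_p}\,\langle J_p,\sigma^{\otimes p}\rangle,\qquad
\|J_p\|_{\mathrm{inj}}=\sup_{|y_1|=\dots=|y_p|=1}\langle J_p,y_1\otimes\dots\otimes y_p\rangle,
\]
and $\mathcal L=\{J:\sum_p\sqrt{a_p}\,b^p\|J_p\|_{\mathrm{inj}}<\infty\}$. The supremum does not change if an absolute value is inserted, since $y_1$ may be replaced by $-y_1$. For a $k$-linear form, $\|\cdot\|_{\mathrm{op}}$ is the supremum over $k$-tuples of unit vectors.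

\begin{lemma}\label{lem:rep}
\begin{itemize}
\item[(i)] $\mathcal L$ is a linear space with $\ell^2\subset\mathcal L$ and $\mathbb{P}(\mathcal L)=1$. For $J\in\mathcal L$ the function $H_J$ is smooth on $\{|\sigma|<b\}$ and linear in $J$, and under $\mathbb{P}$ it has covariance \eqref{eq:cov}.
\item[(ii)] There is $M>r_0+1$, depending only on $\xi$, such that for all $N\ge2$,
\[
\mathbb{P}(\mathcal G)\ge1-e^{-N},\qquad \mathcal G=\Big\{J\in\mathcal L:\ \sup_S\|D^kH_J\|_{\mathrm{op}}\le MN\text{ for }k=1,2,3\Big\}.
\]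
On $\mathcal G$ we have $\frac1N|\partial_rH_J|\le M$ on $S$.
\item[(iii)] For $h\in\ell^2$, both $\sup_S|H_h|$ and $\sup_S|\partial_rH_h|$ are at most $\sqrt{vN}\,\|h\|_2$.
\end{itemize}
\end{lemma}

\begin{proof}
(i) For unit vectors $y_i,z_i$ with $c_i=\langle y_i,z_i\rangle$, the identity $1-\prod_ic_i=\sum_i\big(\prod_{j<i}c_j\big)(1-c_i)$ and $|c_j|\le1$ give
\[
\mathbb{E}\langle J_p,\otimes_iy_i-\otimes_iz_i\rangle^2=2-2\prod_ic_i\le\sum_i(2-2c_i)=\sum_i|y_i-z_i|^2 .
\]
The right side is the increment variance of $\sum_{i\le p}\langle g_i,y_i\rangle$ for independent standard Gaussian vectors $g_i\in\mathbb{R}^N$. By Sudakov--Fernique, $\mathbb{E}\|J_p\|_{\mathrm{inj}}\le p\,\mathbb{E}|g_1|\le p\sqrt N$. So the series defining $\mathcal L$ has finite expectation, and $\mathbb{P}(\mathcal L)=1$. Linearity of $\mathcal L$ is the triangle inequality, and $\ell^2\subset\mathcal L$ because $\|h_p\|_{\mathrm{inj}}\le\|h_p\|_2\le\|h\|_2$.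

The derivative $D^k\langle J_p,\sigma^{\otimes p}\rangle[y_1,\dots,y_k]$ is a sum of at most $p^k$ terms, in each of which $y_1,\dots,y_k$ occupy $k$ of the $p$ slots and $\sigma$ the others. For unit $y_i$ and $|\sigma|\le b'$, $1\le b'<b$, each term is at most $(b')^{p}\|J_p\|_{\mathrm{inj}}$ in absolute value, and $p^k(b')^p\le C_kb^p$. Hence for $J\in\mathcal L$ the series and all its derivatives converge locally uniformly on $\{|\sigma|<b\}$. The covariance is $N\sum_pa_p\langle\sigma^{\otimes p},\tau^{\otimes p}\rangle=N\xi(\langle\sigma,\tau\rangle)$.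

(ii) The same expansion with $b'=1$ gives $\mathbb{E}\sup_S\|D^kH_J\|_{\mathrm{op}}\le Nm_k$ with $m_k=\sum_p\sqrt{a_p}\,p^{k+1}$. For $\sigma\in S$ and unit $y_i$ each of the at most $p^k$ terms has variance $1$, so their sum has variance at most $p^{2k}$, and $\mathrm{Var}\,D^kH_J(\sigma)[y_1,\dots,y_k]\le NV_k$ with $V_k=\sum_pa_pp^{2k}$. Borell--TIS on $T=S^{k+1}$ with $s=2N\sqrt{V_k}$ bounds the probability that $\sup_S\|D^kH_J\|_{\mathrm{op}}\ge N(m_k+2\sqrt{V_k})$ by $e^{-2N}$. Take $M$ larger than $r_0+1$ and than $m_k+2\sqrt{V_k}$ for $k\le3$, and note that $3e^{-2N}\le e^{-N}$ for $N\ge2$. Finally, $\partial_rH_J(\sigma)=DH_J(\sigma)[\sigma]$.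

(iii) On $S$ we have $\partial_rH_h=\sqrt N\sum_p\sqrt{a_p}\,p\,\langle h_p,\sigma^{\otimes p}\rangle$ and $|\langle h_p,\sigma^{\otimes p}\rangle|\le\|h_p\|_2$. Both quantities are therefore at most $\sqrt N\sum_p\sqrt{a_p}\,p\,\|h_p\|_2\le\sqrt{N}\,(\sum_pp^2a_p)^{1/2}\|h\|_2$ by Cauchy--Schwarz.
\end{proof}

The law of a smooth centered Gaussian field is determined by its covariance, and our statements concern only the law of $H_N$ near $S$. From now on $H_N=H_J$ under $\mathbb{P}$, and we write $H$ for $H_N$.

\subsection{The field at one point}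

Let $A$ be an $n\times n$ matrix of independent standard Gaussians, and let
\[
G=\frac{A+A^T}{\sqrt2},\qquad X=\sqrt{\xi''/N}\;G .
\]
The entries of $G$ satisfy $\mathbb{E}G_{ij}G_{kl}=\delta_{ik}\delta_{jl}+\delta_{il}\delta_{jk}$. Let $w=\xi(1)-(\xi')^2/v$.

\begin{lemma}\label{lem:local}
Fix $\sigma\in S$ and an orthonormal basis of $T_\sigma S$. Then $\nabla_SH(\sigma)\sim N(0,N\xi'\,\mathrm{Id}_n)$ is independent of $(H,\partial_rH,\mathrm{Hess}_SH)(\sigma)$. Moreover, $w\ge0$ and
\[
\tfrac1N\big(\partial_rH,\ H,\ \mathrm{Hess}_SH\big)(\sigma)\overset{d}{=}\big(R,\ \rho R+Y,\ X-R\,\mathrm{Id}\big),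
\]
where $R\sim N(0,v/N)$, $Y\sim N(0,w/N)$ and $X$ are independent.
\end{lemma}

\begin{proof}
The covariance \eqref{eq:cov} is invariant under rotations, so we may take $\sigma=e_N$ and the basis $e_1,\dots,e_n$. Difference quotients of $H$ are Gaussian and converge almost surely, hence in $L^2$, so covariances of derivatives are derivatives of $N\xi(\langle\sigma,\tau\rangle)$. Let $i,j,k,l\le n$. At $\sigma=e_N$ we have $\langle\sigma,\tau\rangle=\tau_N$, and therefore, for all $\tau$,
\[
\mathrm{Cov}[\partial_iH(e_N),H(\tau)]=N\xi'(\tau_N)\tau_i,\qquad \mathrm{Cov}[\partial_{ij}H(e_N),H(\tau)]=N\xi''(\tau_N)\tau_i\tau_j .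
\]
Both expressions vanish on the ray $\tau=te_N$, so $\partial_iH$ and $\partial_{ij}H$ are uncorrelated with $H$ and $\partial_rH$. The first is linear in $\tau_1,\dots,\tau_n$, which gives $\mathrm{Cov}[\partial_iH,\partial_jH]=N\xi'\delta_{ij}$ and $\mathrm{Cov}[\partial_iH,\partial_{kl}H]=0$. The second gives $\mathrm{Cov}[\partial_{ij}H,\partial_{kl}H]=N\xi''(\delta_{ik}\delta_{jl}+\delta_{il}\delta_{jk})$, so $\frac1N(\partial_{ij}H)_{i,j\le n}\overset d=X$. Along the ray, $\mathrm{Cov}[H(se_N),H(te_N)]=N\xi(st)$, and differentiation at $s=t=1$ gives $\mathrm{Var}\,H=N\xi(1)$, $\mathrm{Cov}[H,\partial_rH]=N\xi'$ and $\mathrm{Var}\,\partial_rH=N(\xi'+\xi'')=Nv$. Put $R=\frac1N\partial_rH$ and $Y=\frac1NH-\rho R$. Then $\mathrm{Cov}[Y,R]=(\xi'-\rho v)/N=0$ and $\mathrm{Var}\,Y=w/N$. Uncorrelated components of a Gaussian vector are independent.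
\end{proof}

\subsection{Non-degeneracy}

\begin{lemma}\label{lem:morse}
Almost surely all critical points of $H$ on $S$ are non-degenerate.
\end{lemma}

\begin{proof}
A degenerate critical point forces the gradient to be small on a set that is too large for a field with a bounded gradient density. Let $Z(\sigma)=\nabla H-\langle\nabla H,\sigma\rangle\sigma=\nabla_SH(\sigma)$, viewed in $\mathbb{R}^N$. Its derivative in the direction $z\in T_\sigma S$ is
\[
\nabla^2H\,z-\langle\nabla^2H\,z,\sigma\rangle\sigma-\langle\nabla H,z\rangle\sigma-\partial_rH\,z=\mathrm{Hess}_SH\,z-\langle\nabla H,z\rangle\sigma,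
\]
which equals $\mathrm{Hess}_SH\,z$ at a critical point. For $\Lambda\in\mathbb{N}$ let $E_\Lambda$ be the event that $Z$ is $\Lambda$-Lipschitz for the geodesic distance, that $|(Z\circ\gamma)''|\le\Lambda$ along all unit-speed great circles $\gamma$, and that there is a degenerate critical point $\sigma_0$. Since $H$ is smooth and $S$ is compact, it suffices to show that each $E_\Lambda$ is null.

On $E_\Lambda$, let $z$ be a unit vector in the kernel of $\mathrm{Hess}_SH(\sigma_0)$ and $\gamma(s)=\cos s\,\sigma_0+\sin s\,z$. Let $0<\delta\le\frac12$. Since $Z\circ\gamma$ and its derivative vanish at $0$, we have $|Z(\gamma(s))|\le\frac12\Lambda\delta^2$ for $|s|\le\delta$, and so $|Z|\le2\Lambda\delta^2$ on the open geodesic balls of radius $\delta^2$ centered at $\gamma(2j\delta^2)$, $|j|\le\frac1{2\delta}$. These balls are disjoint, there are at least $\frac1{2\delta}$ of them, and each has volume at least $c_n\delta^{2n}$. Thus $\mathrm{vol}\{|Z|\le2\Lambda\delta^2\}\ge\frac12c_n\delta^{2n-1}$ on $E_\Lambda$. By Lemma~\ref{lem:local},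 $Z(\sigma)$ has a bounded density on the $n$-dimensional space $T_\sigma S$, the same for all $\sigma$, so $\mathbb{E}\,\mathrm{vol}\{|Z|\le2\Lambda\delta^2\}\le C\delta^{2n}$ with $C$ independent of $\delta$. By Markov's inequality $E_\Lambda$ is contained in an event of probability at most $2C\delta/c_n$. Let $\delta\to0$.
\end{proof}

Non-degenerate critical points are isolated, so almost surely there are finitely many critical points, and by \eqref{eq:second} the local maxima are those with $\lambda_{\max}(\mathrm{Hess}_SH)<0$. Let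
\[
Q=\tfrac1N\big(\partial_rH,\ H,\ \lambda_{\max}(\mathrm{Hess}_SH)\big),
\]
a continuous function on $S$, and for open $O\subset\mathbb{R}^3$ let $C_O$ be the number of critical points $\sigma$ with $Q(\sigma)\in O$. These counts are random variables: by the implicit function theorem, having at least $k$ non-degenerate critical points with $Q\in O$ is an open condition on $H$ in the $C^2$ topology on a compact neighborhood of $S$. This covers $\mathcal N(D)$ for open $D$, and every interval is a decreasing intersection of countably many open intervals.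

\section{Critical points with atypical energy or Hessian}\label{sec:KR}

Fact (F2) counts local maxima without regard to their curvature. To discard the ill-conditioned ones we need an upper bound for $\mathbb{E}\,C_O$ that gains an exponential factor when the condition $Q\in O$ is unlikely at a fixed point. This is Lemma~\ref{lem:gain}.

\subsection{The Kac--Rice upper bound}

Let $\omega_N=\mathrm{vol}(S)=2\pi^{N/2}/\Gamma(N/2)$.

\begin{lemma}\label{lem:KR}
For every open $O\subset\mathbb{R}^3$,
\[
\mathbb{E}\,C_O\le\omega_N(2\pi N\xi')^{-n/2}N^n\;\mathbb{E}\Big[|\det(X-R\,\mathrm{Id})|\,\mathbf 1_O\big(R,\ \rho R+Y,\ \lambda_{\max}(X)-R\big)\Big].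
\]
\end{lemma}

\begin{proof}
Work on the event of Lemma~\ref{lem:morse}. Let $\sigma_1,\dots,\sigma_k$ be the points counted by $C_O$, and let $\zeta>0$. Near $\sigma_j$ choose a smooth orthonormal frame $E_1,\dots,E_n$ of the tangent spaces, and let $Z=(\langle\nabla H,E_a\rangle)_{a\le n}\in\mathbb{R}^n$, so that $|Z|=|\nabla_SH|$. The derivative of $Z_a$ along $E_{a'}$ is $\nabla^2H(E_a,E_{a'})+\langle\nabla H,D_{E_{a'}}E_a\rangle$. At $\sigma_j$ we have $\nabla H=\partial_rH\,\sigma$, and differentiating $\langle\sigma,E_a\rangle=0$ gives $\langle\sigma,D_{E_{a'}}E_a\rangle=-\delta_{aa'}$. So the Jacobian of $Z$ at $\sigma_j$ is $|\det\mathrm{Hess}_SH(\sigma_j)|\ne0$. By the inverse function theorem and continuity there are disjoint neighborhoods $V_j$ of the $\sigma_j$ such that $Z$ maps $V_j$ diffeomorphically onto a neighborhood of $0$, $Q\in O$ on $V_j$, and the Jacobian of $Z$ is at most $(1+\zeta)|\det\mathrm{Hess}_SH|$ on $V_j$. Let $B_\delta\subset\mathbb{R}^n$ be the open ball of radius $\delta$ about $0$. For small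 $\delta$ we have $B_\delta\subset Z(V_j)$ for all $j$, and the change of variables formula gives
\[
\mathrm{vol}(B_\delta)\le(1+\zeta)\int_{V_j}\mathbf 1_{\{|\nabla_SH|<\delta\}}\,|\det\mathrm{Hess}_SH|\,d\sigma .
\]
Summing over $j$, and then letting $\delta\to0$ along a sequence and $\zeta\to0$, we obtain
\[
C_O\le\liminf_{\delta\to0}\frac1{\mathrm{vol}(B_\delta)}\int_S\mathbf 1_{\{|\nabla_SH|<\delta\}}\,\mathbf 1_O(Q)\,|\det\mathrm{Hess}_SH|\,d\sigma .
\]
Take expectations, using Fatou's lemma and Tonelli's theorem. By Lemma~\ref{lem:local} the expected integrand does not depend on $\sigma$ and equals $\mathbb{P}(|\nabla_SH|<\delta)$ times $N^n$ times the expectation in the statement. The density of $\nabla_SH(\sigma)$ is at most $(2\pi N\xi')^{-n/2}$, so $\mathbb{P}(|\nabla_SH|<\delta)\le\mathrm{vol}(B_\delta)(2\pi N\xi')^{-n/2}$.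
\end{proof}

\subsection{The growth rate}

Let $\mu$ be the semicircle law of variance $\xi''$, with density $\frac1{2\pi\xi''}\sqrt{4\xi''-\lambda^2}$ on $[-r_\infty,r_\infty]$. We recall three facts. \emph{Wigner's theorem}: the mean empirical eigenvalue distribution $\mu_N=\mathbb{E}\frac1n\sum_{i\le n}\delta_{\lambda_i(X)}$ converges weakly to $\mu$. \emph{The Stieltjes transform}: $\int\frac{\mu(d\lambda)}{r-\lambda}=\frac{r-\sqrt{r^2-4\xi''}}{2\xi''}$ for $r>r_\infty$. \emph{The Hoffman--Wielandt inequality}: the ordered eigenvalues of symmetric matrices satisfy $\sum_i(\lambda_i(X)-\lambda_i(X'))^2\le\|X-X'\|_F^2$, with $\|\cdot\|_F$ the Euclidean norm of the entries.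

On $\{R=r\}$ the determinant in Lemma~\ref{lem:KR} should be about $e^{N\Psi(r)}$, the density of $R$ contributes $e^{-Nr^2/(2v)}$, and the prefactor is evaluated by Stirling's formula. This suggests the functions
\[
\Psi(r)=\int\ln|r-\lambda|\,\mu(d\lambda),\qquad K(r)=\frac12-\frac12\ln\xi'+\Psi(r)-\frac{r^2}{2v}.
\]
To compare our upper bounds with (F2) we must identify $K$ with $I$. The logarithmic singularity is handled by the truncation $\varphi_\eta(y)=\ln\max(|y|,\eta)$, $\eta>0$, which is $\eta^{-1}$-Lipschitz; let $\Psi_\eta(r)=\int\varphi_\eta(\lambda-r)\,\mu(d\lambda)$.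

\begin{lemma}\label{lem:K}
We have $0\le\Psi_\eta-\Psi\le2\eta/(\pi\sqrt{\xi''})$ on $\mathbb{R}$. The function $K$ is continuous on $\mathbb{R}$, and $K=I$ on $[r_\infty,\infty)$.
\end{lemma}

\begin{proof}
The density of $\mu$ is at most $1/(\pi\sqrt{\xi''})$, and $\int_{-\eta}^{\eta}\ln(\eta/|t|)\,dt=2\eta$; this gives the first claim. So $\Psi$ is a uniform limit of the Lipschitz functions $\Psi_\eta$, and $K$ is continuous.

For $r\ge r_\infty$ let $y=r/\sqrt{2\xi''}$. We claim that
\begin{equation}\label{eq:Psi}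
\Psi(r)=\frac12\ln\xi''-\frac12+\frac{r^2}{4\xi''}+\Omega(y).
\end{equation}
By \eqref{eq:Omega}, for $r>r_\infty$ the right side has derivative
\[
\frac r{2\xi''}-\frac{\sqrt{y^2-2}}{\sqrt{2\xi''}}=\frac{r-\sqrt{r^2-4\xi''}}{2\xi''}=\int\frac{\mu(d\lambda)}{r-\lambda}=\Psi'(r).
\]
As $y\to\infty$, $y\sqrt{y^2-2}=y^2-1+o(1)$, so $\Omega(y)+\frac{y^2}2=\frac12+\ln(\sqrt2\,y)+o(1)$. Since $\frac{r^2}{4\xi''}=\frac{y^2}2$ and $\sqrt2\,y=r/\sqrt{\xi''}$, the right side of \eqref{eq:Psi} is $\ln r+o(1)$, and so is $\Psi(r)$. This proves \eqref{eq:Psi} for $r>r_\infty$, and for $r=r_\infty$ by continuity. Inserting \eqref{eq:Psi} into $K$ and using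
\[
\frac{r^2}{4\xi''}-\frac{r^2}{2v}=\frac{r^2}{4\xi''}\cdot\frac{v-2\xi''}{v}=-\frac{r^2}{4\xi''}\,\frac{\xi''-\xi'}{\xi''+\xi'}
\]
gives \eqref{eq:I}.
\end{proof}

\begin{lemma}\label{lem:gain}
Let $U$ be a bounded open interval, let $O\subset U\times\mathbb{R}^2$ be open, and let $\kappa\ge0$ be such that for all large $N$ and all $r\in U$,
\begin{equation}\label{eq:unlikely}
\mathbb{P}\big((r,\ \rho r+Y,\ \lambda_{\max}(X)-r)\in O\big)\le2e^{-2\kappa N}.
\end{equation}
Then $\limsup_{N\to\infty}\frac1N\ln\mathbb{E}\,C_O\le\sup_UK-\kappa$.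
\end{lemma}

\begin{proof}
The determinant and the indicator in Lemma~\ref{lem:KR} are dependent, and we separate them by Cauchy--Schwarz. This halves the exponent in \eqref{eq:unlikely}, and it loses nothing in the determinant because the logarithm of the truncated determinant fluctuates at order one.

Fix $\eta>0$ and let $\Sigma_r=\sum_{i\le n}\varphi_\eta(\lambda_i(X)-r)$, so that $|\det(X-r\,\mathrm{Id})|\le e^{\Sigma_r}$. The map $A\mapsto X$ is $\sqrt{2\xi''/N}$-Lipschitz for $\|\cdot\|_F$. By Cauchy--Schwarz and Hoffman--Wielandt, $\Sigma_r$ is Lipschitz in $A$ with constant $\eta^{-1}\sqrt n\sqrt{2\xi''/N}\le L:=\sqrt{2\xi''}/\eta$. Gaussian concentration gives $\mathbb{E}e^{2\Sigma_r}\le e^{2\mathbb{E}\Sigma_r+2L^2}$, and hence, for large $N$ and $r\in U$,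
\begin{equation}\label{eq:CS}
\mathbb{E}\big[|\det(X-r\,\mathrm{Id})|\,\mathbf 1_O(r,\ \rho r+Y,\ \lambda_{\max}(X)-r)\big]\le\sqrt2\,e^{\mathbb{E}\Sigma_r+L^2-\kappa N}.
\end{equation}

Next, $\frac1N\mathbb{E}\Sigma_r=\frac nN\int\varphi_\eta(\lambda-r)\,\mu_N(d\lambda)$. The integrand is continuous and grows at most linearly, and
\[
\int\lambda^2\mu_N(d\lambda)=\frac1n\mathbb{E}\,\mathrm{tr}X^2=\frac{\xi''}{N}\cdot\frac{n(n-1)+2n}{n}=\xi'' .
\]
So the integrand is uniformly integrable, and Wigner's theorem gives $\frac1N\mathbb{E}\Sigma_r\to\Psi_\eta(r)$. Both sides are $\eta^{-1}$-Lipschitz in $r$, so the convergence is uniform on the bounded set $U$.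

By Stirling's formula, $\ln\Gamma(N/2)=\frac N2\ln\frac N{2e}+O(\ln N)$, so $\frac1N\ln\omega_N=\frac12\ln\frac{2\pi e}N+o(1)$. Also $\frac1N\ln\big((2\pi N\xi')^{-n/2}N^n\big)=\frac12\ln\frac{N}{2\pi\xi'}+o(1)$. The sum tends to $\frac12-\frac12\ln\xi'$.

In Lemma~\ref{lem:KR}, condition on $R=r$, which is independent of $(X,Y)$ and has density $\sqrt{N/(2\pi v)}\,e^{-Nr^2/(2v)}$; only $r\in U$ contributes. With \eqref{eq:CS} and $|U|<\infty$ we get
\[
\limsup_N\frac1N\ln\mathbb{E}\,C_O\le\frac12-\frac12\ln\xi'+\sup_{r\in U}\Big(\Psi_\eta(r)-\frac{r^2}{2v}\Big)-\kappa\le\sup_UK+\frac{2\eta}{\pi\sqrt{\xi''}}-\kappa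
\]
by Lemma~\ref{lem:K}. Let $\eta\to0$.
\end{proof}

\subsection{The top eigenvalue}

The hypothesis \eqref{eq:unlikely} will come from the following estimate.

\begin{lemma}\label{lem:edge}
For all $t>0$ and $N\ge2$, $\mathbb{P}(\lambda_{\max}(X)\ge r_\infty+t)\le e^{-Nt^2/(4\xi'')}$. For each $t>0$ and all large $N$, $\mathbb{P}(|\lambda_{\max}(X)-r_\infty|\ge t)\le2e^{-Nt^2/(16\xi'')}$.
\end{lemma}

\begin{proof}
We have $\lambda_{\max}(G)=\sup_{|z|=1}\sqrt2\langle z,Az\rangle$. For unit $z,z'$ with $c=\langle z,z'\rangle$, the increment of this process has variance $2\|zz^T-z'z'^T\|_F^2=4(1-c^2)\le8(1-c)$, and $8(1-c)$ is the increment variance of $2\langle g,z\rangle$ for a standard Gaussian vector $g\in\mathbb{R}^n$. By Sudakov--Fernique, $\mathbb{E}\lambda_{\max}(G)\le2\,\mathbb{E}|g|\le2\sqrt n$, so $\ell_N:=\mathbb{E}\lambda_{\max}(X)\le r_\infty$. As a supremum of linear functions of norm $\sqrt{2\xi''/N}$, $\lambda_{\max}(X)$ is $\sqrt{2\xi''/N}$-Lipschitz in $A$, and Gaussian concentration gives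
\begin{equation}\label{eq:conc}
\mathbb{P}\big(\pm(\lambda_{\max}(X)-\ell_N)\ge s\big)\le e^{-Ns^2/(4\xi'')}\qquad(s\ge0).
\end{equation}
The first claim follows. For the second, fix $t>0$ and let $W=(r_\infty-\frac t4,\infty)$. Then $\mathbb{P}(\lambda_{\max}(X)\in W)\ge\mu_N(W)$, and $\liminf_N\mu_N(W)\ge\mu(W)>0$ by Wigner's theorem. By \eqref{eq:conc}, $\mathbb{P}(\lambda_{\max}(X)\ge\ell_N+\frac t4)\to0$. Hence $\ell_N+\frac t4>r_\infty-\frac t4$ for large $N$, so $|\ell_N-r_\infty|\le\frac t2$, and \eqref{eq:conc} with $s=\frac t2$ finishes the proof.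
\end{proof}

\section{Stability of well-conditioned maxima}\label{sec:stable}

This section is deterministic. A curvature bound at a maximum and a bound on third derivatives produce the barrier of Section~\ref{sec:method}; they also keep different maxima apart, so that the surviving maxima are distinct.

\begin{lemma}\label{lem:stable}
Let $f$ and $h$ be $C^3$ near $S$. Let $M,c,\delta>0$ and assume that $\|D^kf\|_{\mathrm{op}}\le M$ on $S$ for $k=1,2,3$, that $|h|\le\delta$ and $|\partial_rh|\le\delta$ on $S$, and that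
\[
s:=4\sqrt{\delta/c}\le\min\Big(1,\frac{3c}{20M}\Big).
\]
If $f$ has at least $m$ critical points $\sigma$ on $S$ with $\mathrm{Hess}_Sf(\sigma)\le-c\,\mathrm{Id}$ and $\partial_rf(\sigma)\in[r_1,r_2]$, then $f+h$ has at least $m$ distinct local maxima on $S$ with $\partial_r(f+h)\in[r_1-\beta,r_2+\beta]$, where $\beta=\delta+2Ms$.
\end{lemma}

\begin{proof}
Let $\sigma_0$ be one of these points and $\gamma$ a unit-speed great circle with $\gamma(0)=\sigma_0$. Differentiating $(f\circ\gamma)''=D^2f(\gamma',\gamma')+Df(\gamma'')$ gives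
\[
(f\circ\gamma)'''=D^3f(\gamma',\gamma',\gamma')+3D^2f(\gamma',\gamma'')+Df(\gamma'''),
\]
and $\gamma'$, $\gamma''=-\gamma$, $\gamma'''=-\gamma'$ are unit vectors, so $|(f\circ\gamma)'''|\le5M$. By Taylor's formula and \eqref{eq:second}, for $0<t\le\frac{3c}{10M}$,
\begin{equation}\label{eq:barrier}
f(\gamma(t))\le f(\sigma_0)-\frac c2t^2+\frac{5M}6t^3\le f(\sigma_0)-\frac c4t^2 .
\end{equation}

\emph{Existence.} Let $g=f+h$ and let $B(\sigma_0,s)$ be the closed geodesic ball of radius $s$. Since $\frac c4s^2=4\delta$, on its boundary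
\[
g\le f(\sigma_0)-4\delta+\delta<f(\sigma_0)-\delta\le g(\sigma_0).
\]
So the maximum of $g$ over $B(\sigma_0,s)$ is attained at an interior point $\sigma$, which is a local maximum of $g$ on $S$.

\emph{Radial derivative.} Along the geodesic from $\sigma_0$ to $\sigma$, of length less than $s$,
\[
\Big|\frac d{dt}\langle\gamma,\nabla f(\gamma)\rangle\Big|=\big|Df(\gamma')+D^2f(\gamma,\gamma')\big|\le2M .
\]
Hence $|\partial_rg(\sigma)-\partial_rf(\sigma_0)|\le2Ms+\delta=\beta$.

\emph{Distinctness.} Suppose two of the given points $\sigma_0\ne\sigma_1$ are at geodesic distance at most $2s\le\frac{3c}{10M}$. Then \eqref{eq:barrier}, applied from each end of the geodesic that joins them, gives $f(\sigma_1)<f(\sigma_0)$ and $f(\sigma_0)<f(\sigma_1)$, a contradiction. So the balls of radius $s$ about the given points are disjoint, and the local maxima found in them are distinct.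
\end{proof}

The third-derivative bound is required of $f$ only. Of the perturbation $h$ we need just the two sup-norms that Lemma~\ref{lem:rep}(iii) controls.

\section{The lower bound with overwhelming probability}\label{sec:lower}

\begin{proposition}\label{prop:lower}
Let $r_\infty<r_0$, $x\in(r_\infty,r_0)$ and $\varepsilon'>0$. Then w.o.p.
\[
\mathcal N([x-\varepsilon',x+\varepsilon'])\ge e^{NI(x)} .
\]
\end{proposition}

\begin{proof}
\emph{Parameters.} Let $M$ be as in Lemma~\ref{lem:rep}, and put
\[
c=\frac{x-r_\infty}4,\qquad\kappa=\frac{c^2}{8\xi''}.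
\]
For $\theta>0$ let $\delta=4\sqrt{v\theta}$, $s=4\sqrt{\delta/c}$ and $\beta=\delta+2Ms$; all three tend to $0$ with $\theta$. Fix $\theta<\min(\frac\kappa4,\frac14)$ so small that $s\le\min(1,\frac{3c}{20M})$ and $\beta\le\varepsilon'/2$. For $0<\varepsilon<\min(c,\varepsilon'/2)$ let $D=[x-\varepsilon,x+\varepsilon]$ and $m_N=\mathbb{E}\,\mathcal N(D)$, and note that $x-2\varepsilon>x-2c>r_\infty$. Fix such an $\varepsilon$, so small that
\begin{equation}\label{eq:eps}
I(x-2\varepsilon)\le I(x-\varepsilon)+\frac\kappa4\qquad\text{and}\qquad\mathbb{E}[\mathcal N(D)^2]\le e^{\theta N}m_N^2\ \text{ for all large }N .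
\end{equation}
The first condition is possible by continuity of $I$ at $x$, the second by (F3). By (F2) and (F1),
\begin{equation}\label{eq:mN}
\frac1N\ln m_N\to I(x-\varepsilon)>I(x).
\end{equation}

\emph{Many maxima with small probability.} By \eqref{eq:PZ} and \eqref{eq:eps}, $\mathbb{P}(\mathcal N(D)\ge m_N/2)\ge\frac14e^{-\theta N}$ for large $N$.

\emph{Few ill-conditioned points.} Let $U=(x-2\varepsilon,x+2\varepsilon)\supset D$, $O=U\times\mathbb{R}\times(-c,\infty)$ and $\mathcal B=C_O$. Thus $\mathcal B$ counts the critical points with $\frac1N\partial_rH\in U$ and $\frac1N\lambda_{\max}(\mathrm{Hess}_SH)>-c$. For $r\in U$ we have $r-c>x-3c=r_\infty+c$, so Lemma~\ref{lem:edge} gives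
\[
\mathbb{P}(\lambda_{\max}(X)-r>-c)\le\mathbb{P}(\lambda_{\max}(X)\ge r_\infty+c)\le e^{-Nc^2/(4\xi'')}=e^{-2\kappa N}.
\]
Since $U\subset(r_\infty,\infty)$, Lemma~\ref{lem:K} and (F1) give $\sup_UK=I(x-2\varepsilon)$. By Lemma~\ref{lem:gain}, then \eqref{eq:eps}, then \eqref{eq:mN} in the form $m_N\ge e^{N(I(x-\varepsilon)-\kappa/8)}$, for large $N$,
\[
\mathbb{E}\,\mathcal B\le e^{N(I(x-2\varepsilon)-7\kappa/8)}\le e^{N(I(x-\varepsilon)-5\kappa/8)}\le e^{-\kappa N/2}\,m_N .
\]
Markov's inequality yields $\mathbb{P}(\mathcal B\ge m_N/4)\le4e^{-\kappa N/2}$.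

\emph{The seed event.} Let $\mathcal A=\{\mathcal N(D)\ge m_N/2\}\cap\{\mathcal B<m_N/4\}\cap\mathcal G$. Since $\theta<\kappa/2$ and $\theta<1$, the first term dominates in
\[
\mathbb{P}(\mathcal A)\ge\tfrac14e^{-\theta N}-4e^{-\kappa N/2}-e^{-N},
\]
so $\mathbb{P}(\mathcal A)\ge\frac18e^{-\theta N}\ge e^{-2\theta N}$ for large $N$. Local maxima are critical points, so for $J'\in\mathcal A$ the field $H_{J'}$ has at least $m_N/4$ critical points with $\frac1N\partial_rH_{J'}\in D$ and $\frac1N\mathrm{Hess}_SH_{J'}\le-c\,\mathrm{Id}$.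

\emph{Amplification.} Let $\mathcal E$ be the set of $J\in\mathcal L$ such that $H_J$ has at least $m_N/4$ local maxima on $S$ with $\frac1N\partial_rH_J\in[x-\varepsilon',x+\varepsilon']$. We show $\mathcal A+4\sqrt{\theta N}B\subset\mathcal E$. Let $J=J'+h$ with $J'\in\mathcal A$ and $\|h\|_2\le4\sqrt{\theta N}$. By Lemma~\ref{lem:rep}, $J\in\mathcal L$, $H_J=H_{J'}+H_h$, and $\frac1N|H_h|$ and $\frac1N|\partial_rH_h|$ are at most $\sqrt{v/N}\cdot4\sqrt{\theta N}=\delta$ on $S$. Apply Lemma~\ref{lem:stable} to $f=\frac1NH_{J'}$, whose derivatives are bounded by $M$ because $J'\in\mathcal G$, and to the perturbation $\frac1NH_h$. It gives at least $m_N/4$ distinct local maxima of $H_J$ with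
\[
\tfrac1N\partial_rH_J\in[x-\varepsilon-\beta,\ x+\varepsilon+\beta]\subset[x-\varepsilon',\ x+\varepsilon'] .
\]
So $J\in\mathcal E$, and Lemma~\ref{lem:amplify} gives $\mathbb{P}(\mathcal E)\ge1-e^{-2\theta N}$. By \eqref{eq:mN}, $m_N/4\ge e^{NI(x)}$ for large $N$.
\end{proof}

\section{Proofs of the theorems}\label{sec:proofs}

Recall from Lemma~\ref{lem:rep}(ii) that $\mathcal G$ holds w.o.p., that $\frac1N\partial_rH\in[-M,M]$ on $\mathcal G$, and that $M>r_0+1$.

\begin{proof}[Proof of Theorem~\ref{thm:strong}(b)]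
If $D\cap[-M,M]$ is empty, then $\mathcal N(D)=0$ on $\mathcal G$. Otherwise $D\cap[-M,M]$ lies in a compact interval $D'=[r_1,r_2]$ with $r_1<r_2$ and with $r_1>r_0$ or $r_2<r_\infty$. By (F1), $\sup_{D'}I$ is negative or $-\infty$, so (F2) gives $q>0$ with $\mathbb{P}(\mathcal N(D')\ge1)\le\mathbb{E}\,\mathcal N(D')\le e^{-qN}$ for large $N$. On $\mathcal G$ we have $\mathcal N(D)\le\mathcal N(D')$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:strong}(a)]
We have $r_*<\sup D$, the interval $(r_*,\sup D)$ lies in $D$, and every point of $D$ at which $I$ is finite is at least $r_*$. As $I$ is continuous and decreasing on $[r_\infty,\infty)$, this gives $\sup_DI=I(r_*)$.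

\emph{Upper bound.} Let $D'=[\max(\inf D,-M),\min(\sup D,M)]$. Its right endpoint exceeds $r_*$, because $r_*\le r_0<M$, and its left endpoint is at most $r_*$ and has maximum $r_*$ with $r_\infty$. So (F2) applies to $D'$, and $\sup_{D'}I=I(r_*)$. For large $N$ we have $\mathbb{E}\,\mathcal N(D')\le e^{N(I(r_*)+\eta/2)}$, and Markov's inequality gives $\mathbb{P}(\mathcal N(D')\ge e^{N(I(r_*)+\eta)})\le e^{-\eta N/2}$. On $\mathcal G$ we have $\mathcal N(D)\le\mathcal N(D')$.

\emph{Lower bound when $r_\infty<r_0$.} Now $r_*<r_0$, so $(r_*,\min(\sup D,r_0))$ is a non-empty open interval contained in $D\cap(r_\infty,r_0)$. By continuity it contains a point $x$ with $I(x)\ge I(r_*)-\eta$. Choose $\varepsilon'>0$ with $[x-\varepsilon',x+\varepsilon']\subset D$. By Proposition~\ref{prop:lower}, w.o.p.\ $\mathcal N(D)\ge e^{NI(x)}\ge e^{N(I(r_*)-\eta)}$.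

\emph{Lower bound when $r_\infty=r_0$.} Here $r_*=r_0$ and $I(r_*)=0$, so one maximum is enough. Choose $\varepsilon>0$ with $(r_\infty-\varepsilon,r_\infty+\varepsilon)\subset D$. By (b), applied to $(-\infty,r_\infty-\varepsilon]$ and to $[r_0+\varepsilon,\infty)$, w.o.p.\ every local maximum is counted by $\mathcal N(D)$. The global maximum of $H$ on the compact set $S$ is a local maximum, so w.o.p.\ $\frac1N\ln\mathcal N(D)\ge0$.

\emph{Almost sure convergence.} For each $\eta=1/k$ the probabilities of failure are summable in $N$, and the Borel--Cantelli lemma requires no independence.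
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
The interval $D=[x-\varepsilon,x+\varepsilon]$ has $\inf D<x\le r_0$ and $\sup D>x\ge r_\infty$, so Theorem~\ref{thm:strong}(a) applies with $r_*=\max(x-\varepsilon,r_\infty)$. This gives the first claim. As $\varepsilon\searrow0$ we have $\max(x-\varepsilon,r_\infty)\to x$ within $[r_\infty,\infty)$, where $I$ is continuous, and \eqref{eq:question} follows.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:strong}(c)]
Almost surely the set of local maxima is finite and non-empty. Let $\varepsilon>0$. By (b), w.o.p.\ all local maxima have $\frac1N\partial_rH\in(r_\infty-\varepsilon,r_0+\varepsilon)$. If $r_\infty=r_0$ this proves the first claim. If $r_\infty<r_0$, let $\varepsilon<r_0-r_\infty$. The intervals $[r_0-\varepsilon,r_0]$ and $[r_\infty,r_\infty+\varepsilon]$ satisfy the hypotheses of (a), with $\sup I$ equal to $I(r_0-\varepsilon)>0$ and $I(r_\infty)>0$. Taking $\eta<I(r_0-\varepsilon)$ in (a) shows that w.o.p.\ each of them is hit by a local maximum. So w.o.p.\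 the maximum of $\frac1N\partial_rH$ is within $\varepsilon$ of $r_0$ and the minimum is within $\varepsilon$ of $r_\infty$. The last claim is (a) with $D=\mathbb{R}$, together with \eqref{eq:Iinfty}.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:strong}(d)]
Let $I_*=I(r_*)$. The proof compares first-moment bounds on the exceptional points with the lower bound in (a). Precisely, if random counts $C$ satisfy $\mathbb{E}\,C\le e^{N(I_*-3\chi)}$ for some $\chi>0$ and all large $N$, then
\begin{equation}\label{eq:fraction}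
\text{w.o.p.}\qquad C\le e^{N(I_*-2\chi)}\le e^{-\chi N}\mathcal N(D),
\end{equation}
by Markov's inequality and by (a) with $\chi$ in place of $\eta$.

We first locate the counted maxima. For any $\zeta>0$, w.o.p.\ all of them satisfy
\begin{equation}\label{eq:window}
r_*-\zeta<\tfrac1N\partial_rH\le M .
\end{equation}
The upper bound holds on $\mathcal G$. If $r_*=\inf D$, the lower bound holds by the definition of $\mathcal N(D)$; otherwise $r_*=r_\infty$, and it follows from (b) applied to $(-\infty,r_\infty-\zeta]$.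

\emph{Radial derivative.} By \eqref{eq:window} with $\zeta=\eta$, w.o.p.\ the number of counted maxima that violate the first inequality in (d) is at most $C=\mathcal N([r_*+\eta,M+\eta])$. This interval is non-degenerate since $r_*<M$. By (F2), $\frac1N\ln\mathbb{E}\,C\to I(r_*+\eta)$, and $I(r_*+\eta)<I_*$ by (F1). So \eqref{eq:fraction} applies with $4\chi=I_*-I(r_*+\eta)$.

\emph{Energy and top eigenvalue.} For $\zeta>0$ let $U=(r_*-\zeta,M+1)$ and define the open sets
\[
O_1=\{(r,e,\ell):r\in U,\ |e-\rho r|>\eta\},\qquad O_2=\{(r,e,\ell):r\in U,\ |\ell-(r_\infty-r)|>\eta\}.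
\]
By \eqref{eq:window}, w.o.p.\ the counted maxima that violate the second or the third inequality in (d) number at most $C_{O_1}$ and $C_{O_2}$, respectively. For $O_1$ the probability in \eqref{eq:unlikely} is $\mathbb{P}(|Y|>\eta)$, which is at most $2e^{-N\eta^2/(2w)}$ if $w>0$ and is zero if $w=0$. For $O_2$ it is $\mathbb{P}(|\lambda_{\max}(X)-r_\infty|>\eta)\le2e^{-N\eta^2/(16\xi'')}$ for large $N$, by Lemma~\ref{lem:edge}. So \eqref{eq:unlikely} holds for both sets with some $\kappa>0$ that depends on $\eta$ and $\xi$ but not on $\zeta$. By Lemma~\ref{lem:K}, $K=I\le I_*$ on $[r_*,\infty)$, and $K$ is continuous at $r_*$ with $K(r_*)=I_*$; continuity from the left is needed even when $r_*=r_\infty$, where $I$ itself jumps to $-\infty$. Choose $\zeta$ with $\sup_UK\le I_*+\kappa/4$. Lemma~\ref{lem:gain} gives $\mathbb{E}\,C_{O_i}\le e^{N(I_*-\kappa/2)}$ for large $N$, and \eqref{eq:fraction} applies with $\chi=\kappa/6$.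

Let $\chi_0$ be the smaller of the two values of $\chi$. W.o.p.\ at most $3e^{-\chi_0N}\mathcal N(D)$ counted maxima violate one of the inequalities, and $3e^{-\chi_0N}\le e^{-qN}$ for $q=\chi_0/2$ and large $N$.
\end{proof}

\begin{remark}[Where the hypotheses enter]
Fact (F3) is used once, in \eqref{eq:eps}, and this is the only place where Proposition~\ref{prop:lower} needs $x\le r_0$; for $x>r_0$ part (b) shows that maxima near $x$ are typically absent. The condition $x>r_\infty$ supplies the curvature $c$. Fact (F2) is used as a lower bound only in \eqref{eq:mN} and otherwise as an upper bound. Fact (F4) is not used, as it follows from part (b). The assumption $R_\xi>1$ gives the sums in Lemma~\ref{lem:rep}, and the absence of a linear term in $\xi$ gives $u\ge1$, without which the right side of \eqref{eq:Iinfty} would be negative.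
\end{remark}

\begin{thebibliography}{9}

\bibitem{BS}
David Belius and Marius A. Schmidt,
\emph{Complexity of local maxima of given radial derivative for mixed $p$-spin Hamiltonians},
arXiv:2207.14361 (2022).

\bibitem{Bog}
Bogachev,
\emph{Gaussian Measures}.

\end{thebibliography}
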